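\title{Maximal minus minimal elements under rowmotion\\ on the interval-closed sets of a rectangle}

\begin{abstract}
Rowmotion acts on the interval-closed sets of a finite poset by toggling the elements from top to bottom. We prove that on a product of two chains the number of maximal elements minus the number of minimal elements has average $0$ on every rowmotion orbit. The proof writes this statistic as an explicit coboundary $h\circ\mathrm{Row}-h$. For an arbitrary finite convex subset of $\mathbb Z^2$ the same argument expresses each orbit sum through two nonnegative defects, and it shows that rectangles are the only Young diagrams with the property. An example with five elements shows that the property can fail on a planar distributive lattice.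
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $P$ be a finite poset. A subset $I\subseteq P$ is \emph{interval-closed} if $x,y\in I$, $z\in P$ and $x\le z\le y$ imply $z\in I$. Down-sets, up-sets and antichains are examples. We write $\mathcal{IC}(P)$ for the set of interval-closed sets of $P$.

For $x\in P$, the \emph{toggle} $t_x\colon\mathcal{IC}(P)\to\mathcal{IC}(P)$ sends $I$ to the symmetric difference $I\,\triangle\,\{x\}$ if that set is interval-closed, and to $I$ otherwise; in the second case we say that the toggle is \emph{blocked}. Each toggle is an involution. Let $(x_1,\dots,x_N)$ be a linear extension of $P$, that is, a list of its elements in which $x_i<x_j$ implies $i<j$. \emph{Rowmotion} is the map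
\[
\mathrm{Row}=t_{x_1}\circ t_{x_2}\circ\cdots\circ t_{x_N},
\]
which toggles every element once, from the top of $P$ to the bottom. It is a bijection of $\mathcal{IC}(P)$, and it does not depend on the linear extension (see Section~\ref{sec:poset}). A statistic $\phi\colon\mathcal{IC}(P)\to\mathbb R$ is \emph{$c$-mesic} under rowmotion if its average $\frac1{|\mathcal O|}\sum_{I\in\mathcal O}\phi(I)$ equals $c$ on every orbit $\mathcal O$ of $\mathrm{Row}$.

Let $\max I$ and $\min I$ be the sets of maximal and of minimal elements of $I$. An interval-closed set $I$ consists exactly of the elements of $P$ that lie between an element of $\min I$ and an element of $\max I$, so these two antichains are its lower and upper boundary. The statistic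
\[
f(I)=\#\max I-\#\min I
\]
compares their sizes. Let $[k]$ be the chain $1<2<\cdots<k$ and order $[m]\times[n]$ componentwise. The following problem comes from the paper of Elder, Lafreni\`ere, McNicholas, Striker and Welch \cite{ELMSW}.

\medskip
\noindent\textbf{Problem.} \emph{Is $f$ $0$-mesic under rowmotion on $\mathcal{IC}([m]\times[n])$ for all positive integers $m,n$?}
\medskip

On a chain every nonempty interval-closed set has one maximal and one minimal element, so $f$ vanishes. One orbit can be computed on every poset.

\begin{example}\label{ex:two}
Let $P$ be nonempty. Starting from $\emptyset$, the toggles at $x_N,x_{N-1},\dots$ produce the sets $\{x_k,\dots,x_N\}$, which are up-sets, so no toggle is blocked and $\mathrm{Row}(\emptyset)=P$. Starting from $P$ they produce the down-sets $\{x_1,\dots,x_{k-1}\}$, so $\mathrm{Row}(P)=\emptyset$. Thus $\{\emptyset,P\}$ is an orbit, and the sum of $f$ over it is $\#\max P-\#\min P$.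
\end{example}

For $[m]\times[n]$ this sum is $0$. Symmetry points the same way. The rotation $\sigma(i,j)=(m+1-i,\,n+1-j)$ reverses the order of $[m]\times[n]$, so $f(\sigma I)=-f(I)$. It also satisfies $\sigma t_x\sigma^{-1}=t_{\sigma x}$ and turns a linear extension into the reverse of one, so $\sigma\,\mathrm{Row}\,\sigma^{-1}=\mathrm{Row}^{-1}$. Hence $\sigma$ maps each orbit to an orbit with the opposite average. An orbit fixed by $\sigma$ has average $0$, but this argument does not determine the average on an orbit that $\sigma$ moves.

If $f=h\circ\mathrm{Row}-h$ for some statistic $h$, then $f$ sums to $0$ over every orbit, because $\mathrm{Row}$ permutes the orbit. Conversely, a $0$-mesic statistic always has this form: on each orbit take for $h$ the partial sums from a base point. So nothing is lost by looking for $h$, and the task is to find it explicitly. Put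
\[
E(I)=\#\{(y,x)\in\min I\times\max I:\ y\le x\}.
\]

\begin{theorem}\label{thm:A}
Let $P=[m]\times[n]$, $I\in\mathcal{IC}(P)$ and $I'=\mathrm{Row}(I)$. Then
\begin{equation}\label{eq:onestep}
\#\max I'-\#\min I=E(I')-E(I).
\end{equation}
Consequently $f$ is $0$-mesic under rowmotion. More precisely, the statistic $h(I)=E(I)-\#\max I$ is nonnegative, and
\[
f(I)=h(\mathrm{Row}\,I)-h(I)\qquad\text{for all } I\in\mathcal{IC}(P).
\]
\end{theorem}

The proof works in the plane $\mathbb Z^2$ with the componentwise order and uses the rectangular shape at one point only. Call $P\subset\mathbb Z^2$ \emph{convex} if it is interval-closed in $\mathbb Z^2$; this is convexity for the order, not for line segments. A \emph{rectangle} is an interval $\{z: u\le z\le v\}$ of $\mathbb Z^2$ with $u\le v$, that is, a translate of some $[m]\times[n]$. A finite convex set with a minimum element $\hat0$ is a down-set of the quadrant above $\hat 0$, that is, a \emph{Young diagram}. For a finite convex $P$ and $I\in\mathcal{IC}(P)$, Definition~\ref{def:corners} introduces two integers $D^+(I),D^-(I)\ge0$, the \emph{defects}; they count, with multiplicity, the corners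 of the upper and of the lower boundary of $I$ that fall outside $P$.

\begin{theorem}\label{thm:B}
Let $P\subset\mathbb Z^2$ be finite and convex. For every rowmotion orbit $\mathcal O$ on $\mathcal{IC}(P)$,
\[
\sum_{I\in\mathcal O}f(I)=\sum_{I\in\mathcal O}\bigl(D^+(I)-D^-(I)\bigr).
\]
If $P$ has a minimum element, then every orbit average of $f$ is $\ge0$, and $f$ is $0$-mesic if and only if $P$ is a rectangle.
\end{theorem}

Section~\ref{sec:square} finds $h$ and the mechanism of the proof on $[2]\times[2]$. The proof itself has two independent halves: a statement on one step of rowmotion, valid for every finite poset (Section~\ref{sec:poset}), and a count in the plane that does not involve rowmotion (Section~\ref{sec:plane}). Section~\ref{sec:proofs} combines them, and Section~\ref{sec:lattice} shows what happens without convexity.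

\section{The square $[2]\times[2]$}\label{sec:square}

Write $p=(1,1)$, $a=(2,1)$, $b=(1,2)$, $q=(2,2)$, and write subsets as words. Of the $16$ subsets only $pq$, $paq$, $pbq$ are not interval-closed, so a toggle is blocked exactly when it would produce one of these three. We toggle in the order $q,b,a,p$ and record the set after each toggle.
\[
\begin{array}{c|cccc|r}
I & t_q & t_b & t_a & t_p & f(I)\\ \hline
p & p & pb & pab & ab & 0\\
ab & abq & aq & q & q & 0\\
q & \emptyset & b & ab & pab & 0\\
pab & pabq & pabq & pabq & abq & 1\\
abq & ab & a & \emptyset & p & -1\\ \hline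
a & aq & abq & bq & bq & 0\\
bq & b & \emptyset & a & pa & 0\\
pa & pa & pab & pb & b & 0
\end{array}
\]
The first five rows form an orbit. The last three rows, together with their mirror images under $a\leftrightarrow b$, form the orbit $a\to bq\to pa\to b\to aq\to pb\to a$, on which $f$ vanishes. With $\{\emptyset,pabq\}$ this accounts for all $13$ sets.

On the orbit of length five, a statistic $h$ with $f=h\circ\mathrm{Row}-h$ must rise by one at the step $pab\to abq$, fall by one at the next step, and be constant otherwise. What singles out $abq$ is a maximal element with two minimal elements below it. This suggests the statistic $h$ of Theorem~\ref{thm:A} and its mirror image $g$: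
\begin{align*}
h(I)&=E(I)-\#\max I=\sum_{x\in\max I}\bigl(\#\{y\in\min I:y\le x\}-1\bigr),\\
g(I)&=E(I)-\#\min I=\sum_{y\in\min I}\bigl(\#\{x\in\max I:x\ge y\}-1\bigr).
\end{align*}
Both are defined on every finite poset, both are nonnegative because every summand is, and
\begin{equation}\label{eq:gh}
f=g-h .
\end{equation}
So the coboundary formula, like \eqref{eq:onestep}, is the single identity $g(I)=h(\mathrm{Row}\,I)$.

Consider this identity at the step $I=pab\to I'=abq$, where both sides equal $1$. In $I$ the two maximal elements $a,b$ above $p$ enclose a notch, the missing point $q$, and $g(I)$ counts the pair $(p,q)$. In $I'$ the two minimal elements $a,b$ below $q$ enclose the missing point $p$, and $h(I')$ counts the same pair $(p,q)$. Rowmotion has added $q$ and removed $p$. The pair is unchanged, but its members have new roles: a minimal element of $I$ and a lowest missing point above $I$ have become a highest missing point below $I'$ and a maximal element of $I'$. The general proof shows that this change of roles always occurs and that $g$ and $h$ always count such pairs.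

\section{One step of rowmotion on a finite poset}\label{sec:poset}

In this section $P$ is any finite poset. We write $P_{>x}=\{z\in P:z>x\}$ and $P_{\le x}=\{z\in P:z\le x\}$.

\begin{lemma}\label{lem:toggle}
Let $J\in\mathcal{IC}(P)$ and $x\in P$.
\begin{enumerate}
\item[(T1)] If $x\in J$, then $J\setminus\{x\}\in\mathcal{IC}(P)$ if and only if there are no $y,z\in J$ with $y<x<z$.
\item[(T2)] If $x\notin J$, then $J\cup\{x\}\in\mathcal{IC}(P)$ if and only if every element strictly between $x$ and an element of $J$ comparable to $x$ lies in $J$.
\end{enumerate}
\end{lemma}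

\begin{proof}
In (T1), every element between two members of $J\setminus\{x\}$ lies in $J$, so the only element that can be missing is $x$. In (T2), intervals with both ends in $J$ are contained in $J$, so only intervals with one end equal to $x$ need to be tested.
\end{proof}

Fix $I\in\mathcal{IC}(P)$ and put $I'=\mathrm{Row}(I)$. Let $J_x\in\mathcal{IC}(P)$ be the current set just before $x$ is toggled. At that moment every element above $x$ has had its only toggle, while $x$ and the elements below it have not been touched. Therefore
\begin{equation}\label{eq:state}
J_x\cap P_{>x}=I'\cap P_{>x},\qquad J_x\cap P_{\le x}=I\cap P_{\le x}.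
\end{equation}
By Lemma~\ref{lem:toggle}, whether $t_x$ is blocked on $J_x$ depends only on the elements of $J_x$ comparable to $x$. So whether $x\in I'$ is determined by $I\cap P_{\le x}$ and $I'\cap P_{>x}$, and induction from the top of $P$ shows that $I'$ does not depend on the linear extension.

The missing points above and below an interval-closed set $I$ form the sets
\[
U(I)=\{z\in P\setminus I:\ y<z\text{ for some }y\in I\},\qquad
L(I)=\{z\in P\setminus I:\ z<y\text{ for some }y\in I\}.
\]
The set $U(I)$ is an up-set of $P$. Indeed, let $y\in I$, $z\notin I$ and $y<z<z'$. If $z'$ were in $I$, then so would $z$; hence $z'\notin I$ and $z'\in U(I)$. Reversing the order in this argument shows that $L(I)$ is a down-set.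

A point of $U(I)$ is still missing, with an element of $I$ below it, while the elements above it are toggled. It therefore keeps them all out.

\begin{lemma}\label{lem:block}
If $z\in U(I)$, then $I'\cap P_{>z}=\emptyset$.
\end{lemma}

\begin{proof}
Choose $y\in I$ with $y<z$. By \eqref{eq:state}, $y\in J_z$ and $z\notin J_z$. Since $J_z$ is interval-closed, it has no element above $z$, and $J_z\cap P_{>z}=I'\cap P_{>z}$.
\end{proof}

\begin{lemma}\label{lem:roles}
Let $U=U(I)$ and $L'=L(I')$.
\begin{enumerate}
\item[(a)] $\min U\subseteq\max I'$.
\item[(b)] $\max L'\subseteq\min I$.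
\item[(c)] If $y\in\min I$, $z\in\min U$ and $y<z$, then $y\in\max L'$.
\item[(d)] If $w\in\max L'$, $x\in\max I'$ and $w<x$, then $x\in\min U$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $z\in\min U$. We test (T2) for $J_z$. By Lemma~\ref{lem:block} and \eqref{eq:state}, $J_z$ has no element above $z$. Let $y\in J_z$ and $y<u<z$. Then $y\in I$ by \eqref{eq:state}. If $u\notin I$, then $u\in U$, against the minimality of $z$. So $u\in I$, and hence $u\in J_z$. Thus $z$ is added, $z\in I'$, and $z$ is maximal in $I'$ by Lemma~\ref{lem:block}.

(c) By (a), $z\in I'$. Since $y$ is minimal in $I$, the set $J_y$ contains $y$ and no element below it, so $y$ is removed by (T1). Thus $y\notin I'$, and $y<z\in I'$ gives $y\in L'$. Suppose that $y$ is not maximal in $L'$. Then there are $w\notin I'$ and $z'\in I'$ with $y<w<z'$. If $w\notin I$, then $w\in U$ because $w>y\in I$, and $z'\in I'\cap P_{>w}$ contradicts Lemma~\ref{lem:block}. If $w\in I$, then $y,w,z'\in J_w$ by \eqref{eq:state}, so (T1) blocks the removal of $w$ and $w\in I'$, again a contradiction.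

(b), (d) Let $P^{\mathrm{op}}$ be $P$ with the order reversed. It has the same interval-closed sets and the same toggles, and $(x_N,\dots,x_1)$ is a linear extension of it. Its rowmotion is $t_{x_N}\circ\cdots\circ t_{x_1}=\mathrm{Row}^{-1}$, because toggles are involutions, and it sends $I'$ to $I$. Passing to $P^{\mathrm{op}}$ exchanges $\max$ with $\min$ and $U(\cdot)$ with $L(\cdot)$. Statement (a) for $P^{\mathrm{op}}$ and $I'$ reads $\max L(I')\subseteq\min I$, which is (b). Statement (c) for $P^{\mathrm{op}}$ and $I'$ says that $x\in\max I'$, $w\in\max L(I')$ and $x>w$ imply $x\in\min U(I)$, which is (d).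
\end{proof}

The inclusions (a) and (b) can be strict. In the square, the step $q\to pab$ has $U=\emptyset$ and $\max I'=\{a,b\}$, and the step $abq\to p$ has $L'=\emptyset$ and $\min I=\{a,b\}$. So they do not by themselves compare $\#\max I'$ with $\#\min I$. For comparable pairs, however, the four statements give an equality.

\begin{corollary}\label{cor:pairs}
For every finite poset $P$, every $I\in\mathcal{IC}(P)$ and $I'=\mathrm{Row}(I)$,
\[
\{(y,z)\in\min I\times\min U(I):y<z\}=\{(w,x)\in\max L(I')\times\max I':w<x\}.
\]
\end{corollary}

\begin{proof}
If $(y,z)$ is on the left, then $y\in\max L(I')$ by (c) and $z\in\max I'$ by (a). If $(w,x)$ is on the right, then $w\in\min I$ by (b) and $x\in\min U(I)$ by (d).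
\end{proof}

\section{Corners of a staircase}\label{sec:plane}

The left side of Corollary~\ref{cor:pairs} depends only on $I$ and the right side only on $I'$, but each pair has one member outside the set, whereas $g$ and $h$ are defined by elements inside. The translation uses the plane. Two distinct elements of an antichain in $\mathbb Z^2$ differ in both coordinates, in opposite directions, so an antichain can be listed with decreasing first and increasing second coordinates. It is a staircase, and $s$ steps enclose $s-1$ notches. This matches the summand ``number of maximal elements above $y$, minus one'' in $g$.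

Not all pairs of Corollary~\ref{cor:pairs} come from notches. For $I=pa$ in the square, the pair $(p,b)$ lies in $\min I\times\min U(I)$, but $g(I)=0$. The point $b$ sits at the end of the staircase and shares a coordinate with $p$. We exclude such pairs by a stronger relation: for $y=(\alpha,\beta)$ and $z=(i,j)$ write
\[
y\ll z\quad\text{if } \alpha<i \text{ and } \beta<j .
\]

From now on $P\subset\mathbb Z^2$ is finite and convex, and $I\in\mathcal{IC}(P)$. Then $I$ is convex in $\mathbb Z^2$: a point of $\mathbb Z^2$ between two elements of $I$ lies in $P$, and hence in $I$.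

\begin{definition}\label{def:corners}
For $y\in I$, let $x_k=(i_k,j_k)$, $1\le k\le s$, be the elements of $\max I$ that are $\ge y$, with $i_1>\dots>i_s$ and $j_1<\dots<j_s$; here $s\ge1$. The \emph{upper corners of $I$ over $y$} are the points
\[
z_k=(i_{k+1}+1,\ j_k+1)\in\mathbb Z^2,\qquad 1\le k<s .
\]
For $x\in I$, let $y_k=(i'_k,j'_k)$, $1\le k\le s'$, be the elements of $\min I$ that are $\le x$, with $i'_1>\dots>i'_{s'}$ and $j'_1<\dots<j'_{s'}$. The \emph{lower corners of $I$ under $x$} are the points
\[
w_k=(i'_k-1,\ j'_{k+1}-1)\in\mathbb Z^2,\qquad 1\le k<s' .
\]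
The defect $D^+(I)$ is the sum over $y\in\min I$ of the number of upper corners over $y$ that are not in $P$. The defect $D^-(I)$ is the sum over $x\in\max I$ of the number of lower corners under $x$ that are not in $P$.
\end{definition}

The $s-1$ upper corners over $y$ have distinct first coordinates, so they are distinct points, and the same holds for the $s'-1$ lower corners under $x$.

\begin{lemma}\label{lem:upper}
Let $y\in I$. The upper corners of $I$ over $y$ that lie in $P$ are exactly the points $z\in\min U(I)$ with $y\ll z$. Hence
\[
\#\{x\in\max I:x\ge y\}-1=\#\{z\in\min U(I):y\ll z\}+\#\{k<s:z_k\notin P\}.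
\]
\end{lemma}

\begin{proof}
Write $y=(\alpha,\beta)$. We use twice that every element of $I$ that is $\ge y$ lies below some maximal element of $I$, which is then one of $x_1,\dots,x_s$.

\emph{A corner in $P$ is a minimal element of $U(I)$.} Let $z_k\in P$. From $i_{k+1}\ge\alpha$ and $j_k\ge\beta$ we get $y\ll z_k$. Suppose $z_k\in I$. Then $z_k\le x_l$ for some $l$. The inequality $i_l\ge i_{k+1}+1$ forces $l\le k$, and $j_l\ge j_k+1$ forces $l\ge k+1$, which is impossible. So $z_k\notin I$, and $z_k\in U(I)$ since $z_k>y$. The two points of $\mathbb Z^2$ immediately below $z_k$ are $c=(i_{k+1},\,j_k+1)$ and $c'=(i_{k+1}+1,\,j_k)$. Since $j_k+1\le j_{k+1}$ and $i_{k+1}+1\le i_k$, we have $y\le c\le x_{k+1}$ and $y\le c'\le x_k$, so $c,c'\in I$ by convexity. If some $u\in U(I)$ satisfied $u<z_k$, then $u\le c$ or $u\le c'$, and the up-set $U(I)$ would contain $c$ or $c'$. This is impossible, because $U(I)$ is disjoint from $I$. Hence $z_k\in\min U(I)$.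

\emph{Every such minimal element is a corner.} Let $z=(i,j)\in\min U(I)$ with $y\ll z$, and put $c=(i-1,j)$ and $c'=(i,j-1)$. Because $y\ll z$, we have $y<c<z$ and $y<c'<z$, so $c,c'\in P$ by the convexity of $P$. If $c$ or $c'$ were not in $I$, it would be an element of $U(I)$ below $z$. So $c,c'\in I$, and there are indices $l,l'$ with $c\le x_l$ and $c'\le x_{l'}$. No $x_k$ is $\ge z$, for $y\le z\le x_k$ would give $z\in I$.

Let $k$ be the largest index with $i_k\ge i$. It exists and satisfies $k\ge l'$, because $i_{l'}\ge i$. Then $j_k\ge j_{l'}\ge j-1$. On the other hand $x_k\not\ge z$ and $i_k\ge i$ give $j_k<j$. So $j_k=j-1$. Next, $j_l\ge j>j_k$ gives $l\ge k+1$; in particular $k<s$. Then $i_{k+1}\ge i_l\ge i-1$, and $i_{k+1}<i$ by the choice of $k$. So $i_{k+1}=i-1$ and $z=z_k$.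

The formula follows by sorting the $s-1$ corners into those inside and those outside $P$.
\end{proof}

\begin{lemma}\label{lem:lower}
Let $x\in I$. Then
\[
\#\{y\in\min I:y\le x\}-1=\#\{w\in\max L(I):w\ll x\}+\#\{k<s':w_k\notin P\}.
\]
\end{lemma}

\begin{proof}
The map $v\mapsto -v$ reverses both $\le$ and $\ll$. Apply Lemma~\ref{lem:upper} to the convex set $-P$, the set $-I$ and the point $-x$. Here $\max(-I)=-\min I$ and $\min U(-I)=-\max L(I)$. The maximal elements of $-I$ above $-x$, listed by decreasing first coordinate, are $-y_{s'},\dots,-y_1$, and the upper corner between the consecutive elements $-y_{k+1}$ and $-y_k$ is $(-i'_k+1,\,-j'_{k+1}+1)=-w_k$.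
\end{proof}

It remains to see when the corners stay inside $P$. This is the only place where the shape of $P$ matters.

\begin{lemma}\label{lem:defects}
If $P$ has a maximum element, then $D^+\equiv0$. If $P$ has a minimum element, then $D^-\equiv0$. In particular both defects vanish on a rectangle.
\end{lemma}

\begin{proof}
Let $\hat1$ be the maximum of $P$. From $x_k,x_{k+1}\le\hat1$ we get $(i_k,j_{k+1})\le\hat1$, and $y\le z_k\le(i_k,j_{k+1})$ because $i_{k+1}+1\le i_k$ and $j_k+1\le j_{k+1}$. So $z_k\in P$ by convexity. Let $\hat0$ be the minimum of $P$. From $y_k,y_{k+1}\ge\hat0$ we get $(i'_{k+1},j'_k)\ge\hat0$, and $(i'_{k+1},j'_k)\le w_k\le x$ because $i'_{k+1}\le i'_k-1$ and $j'_k\le j'_{k+1}-1$. So $w_k\in P$.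
\end{proof}

\section{The one-step identity and the proofs of the theorems}\label{sec:proofs}

\begin{proposition}\label{prop:step}
Let $P\subset\mathbb Z^2$ be finite and convex, $I\in\mathcal{IC}(P)$ and $I'=\mathrm{Row}(I)$. Then
\[
g(I)-D^+(I)=h(I')-D^-(I').
\]
\end{proposition}

\begin{proof}
Summing Lemma~\ref{lem:upper} over $y\in\min I$ gives
\[
g(I)-D^+(I)=\#\{(y,z)\in\min I\times\min U(I):y\ll z\}.
\]
Summing Lemma~\ref{lem:lower}, applied to $I'$, over $x\in\max I'$ gives
\[
h(I')-D^-(I')=\#\{(w,x)\in\max L(I')\times\max I':w\ll x\}.
\]
Since $\ll$ implies $<$, the two sets on the right consist of those pairs on the two sides of Corollary~\ref{cor:pairs} whose members are related by $\ll$. The corollary is an equality of sets of pairs, not only of their sizes, so it survives this restriction.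
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
On $[m]\times[n]$ both defects vanish by Lemma~\ref{lem:defects}, so $g(I)=h(I')$, that is, $E(I)-\#\min I=E(I')-\#\max I'$. This is \eqref{eq:onestep}. By \eqref{eq:gh}, $f(I)=g(I)-h(I)=h(I')-h(I)$, and $h\ge 0$ since every maximal element of $I$ lies above some minimal element of $I$. As $\mathrm{Row}$ permutes each orbit $\mathcal O$, we have $\sum_{I\in\mathcal O}h(\mathrm{Row}\,I)=\sum_{I\in\mathcal O}h(I)$, so $f$ sums to $0$ over $\mathcal O$.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]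
\foreach \x/\y in {2/1,3/1,4/1,1/2,2/2,1/3,2/3,1/4}
  \fill[gray!35] (\x-1,\y-1) rectangle (\x,\y);
\foreach \x/\y in {3/1,2/2,3/2,1/3,2/3,1/4,2/4}
  \fill[gray!35] (\x+5,\y-1) rectangle (\x+6,\y);
\foreach \s in {0,6} {
  \draw (\s,0) grid (\s+4,4);
  \draw[->,thick] (\s+1.5,0.5) -- (\s+2.5,1.5);
  \draw[->,thick] (\s+0.5,1.5) -- (\s+1.5,3.5);
  \fill (\s+1.5,0.5) circle (0.07) (\s+0.5,1.5) circle (0.07);
}
\node at (2,-0.5) {$I$};
\node at (8,-0.5) {$I'=\mathrm{Row}(I)$};
\end{tikzpicture}
\caption{An interval-closed set $I$ of $[4]\times[4]$ and its image under rowmotion, both shaded. The cell in column $i$ and row $j$, counted from the lower left, is $(i,j)$. On the left each arrow runs from a minimal element of $I$ to an upper corner over it. On the right the same arrow runs from a lower corner of $I'$ to a maximal element of $I'$.}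
\label{fig:example}
\end{figure}

\begin{example}\label{ex:four}
In $[4]\times[4]$ let $I$ have $\min I=\{(2,1),(1,2)\}$ and $\max I=\{(4,1),(2,3),(1,4)\}$, as in Figure~\ref{fig:example}. Toggle by decreasing $i+j$. The points $(4,4),(4,3),(3,4),(4,2),(3,3)$ are blocked, since $(3,2)$ lies between each of them and $(2,1)$ and is still missing. The points $(2,4)$ and $(3,2)$, which form $\min U(I)$, are added, and $(4,1)$ is removed since nothing above it is present. Each of $(2,3),(1,4),(3,1),(2,2),(1,3)$ lies strictly between a point of $\min I$ and one of the two added points, so it stays. Then $(2,1)$ and $(1,2)$ are removed, and $(1,1)$ is blocked. Thus $\min I'=\{(3,1),(2,2),(1,3)\}$, $\max I'=\{(3,2),(2,4)\}$ and $\max L(I')=\{(2,1),(1,2)\}$. Corollary~\ref{cor:pairs} concerns all four pairs in $\{(2,1),(1,2)\}\times\{(3,2),(2,4)\}$, of which two satisfy $\ll$, namely $(2,1)\ll(3,2)$ and $(1,2)\ll(2,4)$. Accordingly $E(I)=E(I')=4$ and $g(I)=h(I')=2$, while $h(I)=1$ and $f(I)=1$.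
\end{example}

\begin{remark}
Let $d=\min(m,n)$. The elements of an antichain in $[m]\times[n]$ have distinct first and distinct second coordinates, so there are at most $d$ of them. Each of the at most $d$ summands of $h(I)$ is therefore at most $d-1$, and $0\le h\le d(d-1)$. The coboundary formula telescopes, so for all $I$ and $T$, regardless of the length of the orbit,
\[
\Bigl|\sum_{t=0}^{T-1}f(\mathrm{Row}^tI)\Bigr|=\bigl|h(\mathrm{Row}^TI)-h(I)\bigr|\le d(d-1).
\]
\end{remark}

\begin{remark}
Theorem~\ref{thm:A} extends to disjoint unions of rectangles, with no relations between different components. A set is interval-closed if and only if its part in each component is, so $\mathrm{Row}$ acts on the components separately, and $\#\max$, $\#\min$ and $E$ are sums over the components.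
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By \eqref{eq:gh} and Proposition~\ref{prop:step},
\[
f(I)=h(\mathrm{Row}\,I)-h(I)+D^+(I)-D^-(\mathrm{Row}\,I).
\]
Sum over an orbit $\mathcal O$. Since $\mathrm{Row}$ permutes $\mathcal O$, the terms in $h$ cancel and $\sum_{I\in\mathcal O}D^-(\mathrm{Row}\,I)=\sum_{I\in\mathcal O}D^-(I)$. This is the first claim.

Let $P$ have a minimum $\hat0$. Then $D^-\equiv0$ by Lemma~\ref{lem:defects}, so every orbit sum of $f$ equals $\sum_{I\in\mathcal O}D^+(I)\ge0$. If $P$ is a rectangle, then $f$ is $0$-mesic by Theorem~\ref{thm:A}. Suppose that $P$ is not a rectangle. If $P$ had only one maximal element $\hat1$, then $\hat 1$ would be the maximum of the finite poset $P$, and convexity would make $P$ the whole interval between $\hat0$ and $\hat1$ in $\mathbb Z^2$, a rectangle. So $\#\max P\ge2$. By Example~\ref{ex:two}, the sum of $f$ over the orbit $\{\emptyset,P\}$ is $\#\max P-1>0$, and $f$ is not $0$-mesic.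
\end{proof}

The smallest case in which a defect appears is the Young diagram $P=\{p,a,b\}$, the square without its top. For $I=P$ the upper corner over $p$ is $q\notin P$, so $D^+(P)=1$, which is the sum of $f$ over the orbit $\{\emptyset,P\}$.

\section{A planar distributive lattice on which $f$ is not $0$-mesic}\label{sec:lattice}

A rectangle is a distributive lattice with a planar Hasse diagram, and on any finite lattice the orbit $\{\emptyset,P\}$ has sum $0$. These properties do not suffice. Let $P$ be the square with a new top element $r$, so that $p<a,b<q<r$ with $a,b$ incomparable. Placing $r$ at $(3,2)$ realizes $P$ as a subset of $\mathbb Z^2$ that is closed under componentwise minimum and maximum, so $P$ is a distributive lattice. Its Hasse diagram, a four-cycle with one further edge, is planar. We toggle in the order $r,q,b,a,p$.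
\[
\begin{array}{c|ccccc|r}
I & t_r & t_q & t_b & t_a & t_p & f(I)\\ \hline
pabq & pabqr & pabqr & pabqr & pabqr & abqr & 0\\
abqr & abq & ab & a & \emptyset & p & -1\\
p & p & p & pb & pab & ab & 0\\
ab & ab & abq & aq & q & q & 0\\
q & qr & r & r & r & r & 0\\
r & \emptyset & q & bq & abq & pabq & 0
\end{array}
\]
The six rows form an orbit on which $f$ has average $-\tfrac16\ne0$.

Corollary~\ref{cor:pairs} holds here, as on every finite poset. What fails is Lemma~\ref{lem:upper}, because $P$ is not convex: it omits $(3,1)$. For $I=pabq$ and $y=p$ there is one maximal element and hence no corner, yet $r\in\min U(I)$ and $p\ll r$. The second half of the proof of the lemma needs the point $c'=(3,1)$ to lie in $P$. As a result $g(pabq)=0$, while $h(abqr)=1$.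

\begin{thebibliography}{9}

\bibitem{ELMSW}
Jennifer Elder, Nadia Lafreni\`ere, Erin McNicholas, Jessica Striker, Amanda Welch,
\emph{Toggling, rowmotion, and homomesy on interval-closed sets},
arXiv:2307.08520 (2023).

\end{thebibliography}
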